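# Spohn varieties with components that have no smooth real point

## 1. Games, the matrices $M_i$, and the Spohn variety

**Definition (game in normal form).** An $n$-player game $X$ of format $d_1\times\cdots\times d_n$, all $d_i\ge 2$, consists of $n$ real tensors $X^{(1)},\dots,X^{(n)}$ of format $d_1\times\cdots\times d_n$. The entry $X^{(i)}_{j}=X^{(i)}_{j_1\dots j_n}$ is the payoff of player $i$ when the players choose the pure strategies $j=(j_1,\dots,j_n)$. The tables are arbitrary: no genericity is assumed.

*Example.* In the $2\times2$ coordination game both players receive $1$ if they choose the same strategy and $0$ otherwise, so $X^{(1)}=X^{(2)}$ is the $2\times 2$ identity matrix.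

Put $N=d_1\cdots d_n$ and let $p=(p_{j})$ be homogeneous coordinates on the complex projective space $\mathbb P^{N-1}$.

**Definition (the matrices $M_i$ and the Spohn variety).** For each player $i$, let $M_i(p)$ be the $d_i\times 2$ matrix whose $k$-th row is
$$\Big(\sum_{j:\,j_i=k}p_j,\ \ \sum_{j:\,j_i=k}X^{(i)}_jp_j\Big),\qquad k=1,\dots,d_i. \tag{1}$$
The *Spohn variety* $\mathcal V_X\subseteq\mathbb P^{N-1}$ is the complex projective variety defined by all $2\times2$ minors of $M_1(p),\dots,M_n(p)$, that is, by the conditions $\operatorname{rank}M_i(p)\le1$ for all $i$. It is the algebraic model for the dependency equilibria of $X$.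

*Example.* For the coordination game,
$$M_1=\begin{pmatrix}p_{11}+p_{12}&p_{11}\\p_{21}+p_{22}&p_{22}\end{pmatrix},\qquad M_2=\begin{pmatrix}p_{11}+p_{21}&p_{11}\\p_{12}+p_{22}&p_{22}\end{pmatrix},$$
and $\mathcal V_X\subseteq\mathbb P^3$ is given by $p_{12}p_{22}=p_{11}p_{21}$ and $p_{21}p_{22}=p_{11}p_{12}$.

We treat $\mathcal V_X$ as a reduced variety and write $\widehat{\mathcal V}_X\subseteq\mathbb C^N$ for its affine cone. The irreducible components of the cone are the cones $\widehat Z$ over the components $Z$ of $\mathcal V_X$.

## 2. Real points, smooth points, conjugate components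

**Definition (real point, smooth point).** A point of $\mathcal V_X$ is *real* if it has a representative with real coordinates. It is *smooth* if it is a nonsingular point of $\mathcal V_X$.

*Example.* The point $[i:i]=[1:1]$ of $\mathbb P^1$ is real, the point $[1:i]$ is not. The curve $x^2+y^2=0$ in $\mathbb P^2$ consists of the two lines $x=\pm iy$. Its only real point is $[0:0:1]$, where the lines cross, and this point is singular. So each of the two lines contains a real point of the curve, but neither contains a smooth real point.

A bar denotes complex conjugation. Conjugation maps a variety $Y$ to the variety $\bar Y$ of the conjugated polynomials, and it is a homeomorphism for the Zariski topology. The equations of $\mathcal V_X$ are real, so conjugation permutes the components of $\mathcal V_X$.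

**Definition (nonreal component).** A component $Z$ of $\mathcal V_X$ is *nonreal* if $\bar Z\ne Z$.

*Example.* In the curve $x^2+y^2=0$ both components are nonreal, and conjugation exchanges them.

**Lemma 1.** A nonreal component $Z$ contains no smooth real point of $\mathcal V_X$.

*Proof.* If $p\in Z$ is real, then $p=\bar p\in\bar Z$, so $p$ lies on two distinct components. Then the local ring of $\mathcal V_X$ at $p$ has at least two minimal primes and is not a domain. A regular local ring is a domain, so $p$ is singular. $\square$

Nonreality is sufficient, not necessary: the conic $x^2+y^2+z^2=0$ equals its conjugate and has no real point at all.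

We can now pose the question, which is taken from Irem Portakal and Daniel Windisch, "Dependency equilibria: Boundary cases and their real algebraic geometry", arXiv:2405.19054 (2024). Two results are known. First, for every game $X$ the variety $\mathcal V_X$ contains at least one smooth real point; hence, if $\mathcal V_X$ is irreducible, its real points are Zariski dense in it. Second, for $(2\times2)$-games every irreducible component of $\mathcal V_X$ contains a smooth real point. **Does every irreducible component of $\mathcal V_X$ contain a smooth real point of $\mathcal V_X$, for every game $X$ of every format?**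

The answer is no.

**Theorem 1.** Put $a=(-1,0,1)$ and $b=(0,1,3)$. Let $X$ be the $(3\times3\times2)$-game with indices $(k,l,m)$ and
$$X^{(1)}_{klm}=X^{(2)}_{klm}=\begin{cases}a_k&l=1\\b_k&l=2,3\end{cases}\qquad X^{(3)}_{klm}=\begin{cases}1&l=1\\0&l=2,3.\end{cases} \tag{2}$$
Then $\mathcal V_X$ has a nonreal irreducible component $Z\cong\mathbb P^{12}$. It contains no smooth real point of $\mathcal V_X$.

**Theorem 2.**
(a) For every two-player game (any $d_1,d_2\ge2$, any payoffs), every irreducible component of $\mathcal V_X$ contains a smooth real point.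
(b) For every format with $n\ge3$ and at least two $d_i\ge3$, and for every format with $n\ge4$ and at least one $d_i\ge3$, there is a game with a component containing no smooth real point.

For $n\ge3$ this leaves unsettled the formats $2\times\cdots\times2$ and, up to order, $d\times2\times2$ with $d\ge3$.

## 3. Three families solved by hand

*Constant payoffs.* If every $X^{(i)}$ is constant, the second column of each $M_i$ is a multiple of the first. Then $\mathcal V_X=\mathbb P^{N-1}$, and every point is smooth.

*Payoff depending on one's own strategy.* Let $n=2$, let $X^{(1)}_{jk}=\alpha_j$ with distinct $\alpha_j$, and let $X^{(2)}$ be constant. With $P_j=\sum_kp_{jk}$ the rows of $M_1$ are $P_j(1,\alpha_j)$, and the minors are $(\alpha_{j'}-\alpha_j)P_jP_{j'}$. So at most one $P_j$ is nonzero. The components are the $d_1$ real linear subspaces $\{P_j=0\text{ for all }j\ne j_0\}$, and each contains real points off the others.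

*The coordination game.* Adding and subtracting the two equations of Section 1 gives
$$(p_{12}+p_{21})(p_{22}-p_{11})=0,\qquad (p_{12}-p_{21})(p_{22}+p_{11})=0.$$
So $\mathcal V_X$ is the union of four real lines:
$$\ell_1:\ p_{12}=p_{21}=0,\quad \ell_2:\ p_{21}=-p_{12},\ p_{22}=-p_{11},\quad \ell_3:\ p_{11}=p_{22},\ p_{12}=p_{21},\quad \ell_4:\ p_{11}=p_{22}=0.$$
A real point on one line and off the other three is smooth, so the answer is yes here.

In these examples all components are visibly real. To treat a general game we need a description of the components that shows whether they have real points.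

## 4. Linear systems over $(\mathbb P^1)^n$

A matrix with two columns has rank at most $1$ exactly when it kills a nonzero vector of $\mathbb C^2$. Once these kernel vectors are fixed, all conditions on $p$ become linear. The natural first approach is therefore to fiber $\mathcal V_X$ over the kernel vectors and to look for real points downstairs.

For $x=(x^{(1)},\dots,x^{(n)})\in(\mathbb P^1)^n$ with $x^{(i)}=[x^{(i)}_0:x^{(i)}_1]$ put $a^{(i)}_j(x)=x^{(i)}_1-X^{(i)}_jx^{(i)}_0$. Its zero, as a function of $x^{(i)}$, is the real point $[1:X^{(i)}_j]$. Applying $M_i(p)$ to the vector $(x_1^{(i)},-x_0^{(i)})^T$ gives the system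
$$\sum_{j:\,j_i=k}a^{(i)}_j(x)\,p_j=0\qquad\text{for all }i\text{ and all }k=1,\dots,d_i. \tag{3}$$
Let $I\subseteq\mathbb P^{N-1}\times(\mathbb P^1)^n$ be the closed set of all $(p,x)$ satisfying (3). The projection $\pi:I\to\mathcal V_X$ is surjective.

Put $D=d_1+\dots+d_n$. For fixed $x$, (3) consists of $D$ linear equations in $N$ unknowns. The coefficient of $p_j$ in a combination of the equations with coefficients $c^{(i)}_k$ is $\sum_ic^{(i)}_{j_i}a^{(i)}_j(x)$. So the left null space is
$$\mathcal N(x)=\Big\{(c^{(i)}_k)\in\mathbb C^{D}:\ \sum_{i=1}^nc^{(i)}_{j_i}a^{(i)}_j(x)=0\ \text{ for all }j\Big\}. \tag{4}$$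
Let $r(x)=\dim\mathcal N(x)$. The solution space of (3) has dimension $N-D+r(x)$. The sets $\{r\ge m\}$ are closed, being given by minors, so the sets $T_r=\{x:r(x)=r\}$ are locally closed. For an irreducible component $S$ of $T_r$ let $I_S$ be the part of $I$ over $S$.

*Example.* In the coordination game, write $x,y$ for the affine coordinates of $x^{(1)},x^{(2)}$. System (3) reads
$$(x-1)p_{11}+xp_{12}=0,\quad xp_{21}+(x-1)p_{22}=0,\quad (y-1)p_{11}+yp_{21}=0,\quad yp_{12}+(y-1)p_{22}=0.$$
At $(1,1)$ it becomes $p_{12}=p_{21}=0$, so $r=2$ and the fiber is $\ell_1$; at $(0,0)$ again $r=2$ and the fiber is $\ell_4$. A point $p_{11}=p_{22}=s$, $p_{12}=p_{21}=t$ of $\ell_3$ lies over $x=y=s/(s+t)$, so $\ell_3$ lies over the curve $x=y$. A point $p_{11}=-p_{22}=s$, $p_{12}=-p_{21}=t$ of $\ell_2$ lies over $x=s/(s+t)$, $y=s/(s-t)$, so $\ell_2$ lies over the curve $2xy=x+y$.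

**Lemma 2.** Let $Z$ be an irreducible component of $\mathcal V_X$.
(i) $Z=\pi(\overline{I_S})$ for some $r$ and some component $S$ of $T_r$ with $I_S\neq\emptyset$.
(ii) With $s=\dim S$, we have $s+r\ge n$.
(iii) If the real points of $S$ are Zariski dense in $S$, then $Z$ contains a smooth real point of $\mathcal V_X$.

*Proof.* **Step 1: trivialize $I_S$ locally.** This gives irreducibility, the dimension, and control of the real points. On $S$ the matrix of (3) has constant rank $\rho=D-r$. Suppose $\kappa:=N-\rho\ge1$; otherwise $I_S$ is empty. Choose a $\rho\times\rho$ minor of the matrix, and let $U\subseteq S$ be the open set where it is nonzero. Over $U$ the remaining rows are combinations of the chosen ones, so (3) is equivalent to the chosen $\rho$ equations. Cramer's rule expresses $\rho$ of the coordinates $p_j$ as linear combinations of the other $\kappa$, with coefficients that are quotients of minors on the same rows. These quotients do not change when the representatives of the $x^{(i)}$ are rescaled. Hence the part of $I_S$ over $U$ is isomorphic to $U\times\mathbb P^{\kappa-1}$.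 Moreover, over a real $\sigma\in U$, a real point $v\in\mathbb P^{\kappa-1}$ gives a real point of $I_S$. The finitely many nonempty sets $U$ cover $S$ and meet pairwise, since $S$ is irreducible. So $I_S$ is covered by irreducible open sets that meet pairwise. It is irreducible, of dimension $s+\kappa-1$.

**Step 2: (i).** The set $I$ is the union of the finitely many $I_S$. Since $\pi$ is a closed map, $\mathcal V_X$ is the finite union of the closed irreducible sets $\pi(\overline{I_S})$. The irreducible set $Z$ is contained in one of them and, being a component, equals it.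

**Step 3: (ii), by comparing two dimension bounds.** The $d\times2$ matrices of rank at most $1$ are the products $vw^T$ with $v\in\mathbb C^d$, $w\in\mathbb C^2$, and for a nonzero product the pair $(v,w)$ is unique up to $(\lambda v,\lambda^{-1}w)$. So they form an irreducible variety of dimension $d+1$ and codimension $d-1$. Hence $\widehat{\mathcal V}_X=\varphi^{-1}(R)$, where $\varphi=(M_1,\dots,M_n)$ is a linear map and $R$ is irreducible of codimension $\sum(d_i-1)=D-n$. Intersecting $R$ with the image of $\varphi$ means imposing linear equations, and each lowers the dimension of a component by at most one. So every component of $R\cap\operatorname{im}\varphi$ has codimension at most $D-n$ in $\operatorname{im}\varphi$. Taking the preimage under the surjection $\mathbb C^N\to\operatorname{im}\varphi$ keeps codimensions. Therefore $\dim\widehat Z\ge N-D+n$ and $\dim Z\ge N-D+n-1$. On the other hand, $\dim Z\le\dim I_S=s+N-D+r-1$. Hence $s+r\ge n$.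

**Step 4: (iii).** Let $U\times\mathbb P^{\kappa-1}$ be a nonempty trivialization from Step 1, and let $E$ be the closure in it of the set of pairs $(\sigma,v)$ with $\sigma$ and $v$ real. The real points of $U$ are dense in $U$. So for each real $v$ the closed set $E$ contains $U\times\{v\}$. Hence for each $\sigma\in U$ it contains $\{\sigma\}\times\mathbb P^{\kappa-1}(\mathbb R)$, and therefore $\{\sigma\}\times\mathbb P^{\kappa-1}$. So $E$ is everything, and real points are dense in $I_S$. Since $\pi$ maps real points to real points and $\pi(I_S)$ is dense in $Z$, real points are dense in $Z$. The smooth points of $\mathcal V_X$ on $Z$ contain the nonempty open subset of $Z$ obtained by removing the other components and the singular points of $Z$. One of its points is real. $\square$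

Everything is now reduced to the question whether the strata $S\subseteq(\mathbb P^1)^n$ have dense real points. For two players they do.

## 5. Two players: the strata in $\mathbb P^1\times\mathbb P^1$

We prove Theorem 2(a). Write $A=X^{(1)}$, $B=X^{(2)}$, $x=x^{(1)}$, $y=x^{(2)}$, $a_{jk}(x)=x_1-A_{jk}x_0$, $b_{jk}(y)=y_1-B_{jk}y_0$. Then
$$\mathcal N(x,y)=\{(c,e)\in\mathbb C^{d_1}\times\mathbb C^{d_2}:\ c_ja_{jk}(x)+e_kb_{jk}(y)=0\ \text{ for all }j,k\}. \tag{5}$$
Let $Z=\pi(\overline{I_S})$ be a component as in Lemma 2, with $S$ a component of $T_r$ and $s=\dim S$. Then $s+r\ge2$, and it suffices to show that the real points of $S$ are dense in $S$. Note that $S$ is closed in the locally closed set $T_r$, hence open in its closure.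

**Step 1: two-dimensional strata.** If $s=2$, then $S$ is open and dense in $\mathbb P^1\times\mathbb P^1$, and its real points are dense.

**Step 2: isolated strata are real.** Let $s=0$ and $S=\{(x,y)\}$, so $r\ge2$. Suppose $(x,y)$ is not real.

If $x$ and $y$ are both nonreal, all $a_{jk}(x)$ and $b_{jk}(y)$ are nonzero, since their zeros are real. By (5), $c_1$ determines $e_k=-c_1a_{1k}/b_{1k}$ for all $k$, and $e_1$ determines $c_j=-e_1b_{j1}/a_{j1}$. So $r\le1$, a contradiction.

By symmetry, let $x$ be nonreal and $y$ real. Then all $a_{jk}(x)\ne0$. Suppose some vector of $\mathcal N(x,y)$ has an entry $c_{j_0}\neq0$. Then $e_kb_{j_0k}(y)=-c_{j_0}a_{j_0k}(x)\ne0$, so $b_{j_0k}(y)\ne0$ for all $k$. Hence in every vector of $\mathcal N(x,y)$ the entry $c_{j_0}$ determines all $e_k$, and these determine all $c_j=-e_kb_{jk}/a_{jk}$. Again $r\le1$, a contradiction. So $c=0$ on $\mathcal N(x,y)$, and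
$$\mathcal N(x,y)=\{0\}\times\{e:\ e_kb_{jk}(y)=0\ \text{ for all }j,k\}.$$
This space does not involve $x$ and is contained in $\mathcal N(x',y)$ for every $x'\in\mathbb P^1$. So $\dim\mathcal N\ge r$ on $\mathbb P^1\times\{y\}$, and by semicontinuity equality holds on an open subset of this line that contains $(x,y)$. This open subset is an irreducible subset of $T_r$ strictly larger than $S$. This contradicts that $S$ is a component of $T_r$. So $(x,y)$ is real.

**Step 3: for one-dimensional strata, find equations of the curve.** Let $s=1$ and $C=\overline S$; then $r\ge1$. If $C=\{x\}\times\mathbb P^1$ with $x$ real or $C=\mathbb P^1\times\{y\}$ with $y$ real, then $C$ has infinitely many real points, and since $S$ is $C$ minus finitely many points, they are dense in $S$. Exclude this case. Then no $a_{jk}$ or $b_{jk}$ vanishes identically on $C$: if $a_{jk}$ did, $C$ would be the line over the real point $[1:A_{jk}]$, and similarly for $b_{jk}$. At a general point of $S$ all $a_{jk},b_{jk}$ are therefore nonzero. There the relations $c_ja_{jk}=-e_kb_{jk}$ show that a nonzero $(c,e)\in\mathcal N$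 has all entries nonzero and is determined by one of them. So $r=1$. Multiply the four relations
$$c_ja_{jk}=-e_kb_{jk},\quad c_{j'}a_{j'k'}=-e_{k'}b_{j'k'},\quad -e_{k'}b_{jk'}=c_ja_{jk'},\quad -e_kb_{j'k}=c_{j'}a_{j'k}$$
and cancel $c_jc_{j'}e_ke_{k'}$. The result holds at general points of $S$, hence on $C$:
$$f_{jj'kk'}:=a_{jk}a_{j'k'}b_{jk'}b_{j'k}-a_{jk'}a_{j'k}b_{jk}b_{j'k'}=0\quad\text{on }C\text{, for all }j,j',k,k'. \tag{6}$$

**Step 4: some equation in (6) is not trivial.** Suppose all $f_{jj'kk'}$ vanish identically. Where all $a_{jk},b_{jk}$ are nonzero, put $c_j=-b_{j1}/a_{j1}$ and $e_k=-c_1a_{1k}/b_{1k}$, so $e_1=1$. Then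
$$c_ja_{jk}+e_kb_{jk}=-\frac{b_{j1}a_{jk}}{a_{j1}}+\frac{b_{11}a_{1k}b_{jk}}{a_{11}b_{1k}}=-\frac{f_{1j1k}}{a_{j1}a_{11}b_{1k}}=0.$$
So $\dim\mathcal N\ge1$ on a dense open set, hence everywhere. Since $\dim\mathcal N=1$ on $S$, the set $T_1=\{\dim\mathcal N\le1\}$ is nonempty and open in $\mathbb P^1\times\mathbb P^1$, so it is irreducible of dimension $2$. Then the one-dimensional $S$ is not a component of it, a contradiction.

If $j=j'$ or $k=k'$, the two terms of $f_{jj'kk'}$ coincide and cancel. So after relabeling strategies we may assume $f:=f_{1212}\not\equiv0$. This is a real form of bidegree $(2,2)$ that vanishes on $C$. In affine coordinates,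
$$f=(x-A_{11})(x-A_{22})(y-B_{12})(y-B_{21})-(x-A_{12})(x-A_{21})(y-B_{11})(y-B_{22}). \tag{7}$$
For the coordination game $f=(x-1)^2y^2-x^2(y-1)^2=(x-y)(2xy-x-y)$, which gives the two curves found in Section 4.

**Step 5: $C$ has infinitely many real points.** This finishes the proof: infinitely many points are dense in the irreducible curve $C$, and $S$ is $C$ minus finitely many points. Suppose, to the contrary, that $C$ has only finitely many real points. Let $g$ be the irreducible equation of $C$. If $C=\bar C$, then $\bar g$ is a multiple of $g$, and we scale $g$ to be real and put $G=g$. If $C\ne\bar C$, put $G=g\bar g$. In the first case the real zeros of $G$ are the real points of $C$. In the second case a real zero lies in the finite set $C\cap\bar C$. Since $f$ is real and vanishes on $C$, it vanishes on $\bar C$. So in both cases $G$ is a nonconstant real form dividing $f$, with finitely many zeros in $\mathbb P^1(\mathbb R)^2$. If $G$ had degree $1$ in $x$, then for every real $y$ the real linear form $G(\cdot,y)$ would have a real zero, giving infinitely many zeros; similarly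 for $y$. So the bidegree of $G$ is $(2,0)$, $(0,2)$ or $(2,2)$.

*Bidegree $(2,0)$.* Here $G=G(x)$ has no real zero, since a real zero would give a whole line of real zeros. Write $f=G(x)h(y)$ with $h\not\equiv0$ of degree $2$. By (7), $f$ vanishes at $(A_{jk},B_{jk})$ for $j,k\in\{1,2\}$, because each of the two products contains $x-A_{jk}$ or $y-B_{jk}$. It also vanishes at $(\infty,\infty)$, because the coefficient of $x^2y^2$ is $1-1=0$. Since $G$ is nonzero at real points, $h$ vanishes at $\infty$ and at all four $B_{jk}$. As $h$ has at most two zeros, the four $B_{jk}$ equal one number $b_0$. Then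
$$f=(y-b_0)^2\big[(x-A_{11})(x-A_{22})-(x-A_{12})(x-A_{21})\big].$$
Comparing with $f=G(x)h(y)$, the bracket is proportional to $G$. But as a quadratic form in $x$ it vanishes at $x=\infty$, since the terms $x^2$ cancel. This contradicts that $G$ has no real zero. Bidegree $(0,2)$ is the same with the players exchanged, which turns $f$ into $-f$.

*Bidegree $(2,2)$.* Here $f$ is a constant multiple of $G$ and has finitely many zeros in $\mathbb P^1(\mathbb R)^2$. Since $\mathbb R^2$ minus a finite set is connected, $f$ is semidefinite on $\mathbb R^2$. Restrict $f$ to four lines: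
$$\begin{aligned}f(A_{11},y)&=-(A_{11}-A_{12})(A_{11}-A_{21})(y-B_{11})(y-B_{22}),\\ f(A_{12},y)&=(A_{12}-A_{11})(A_{12}-A_{22})(y-B_{12})(y-B_{21}),\\ f(x,B_{11})&=(B_{11}-B_{12})(B_{11}-B_{21})(x-A_{11})(x-A_{22}),\\ f(x,B_{12})&=-(B_{12}-B_{11})(B_{12}-B_{22})(x-A_{12})(x-A_{21}).\end{aligned}$$
None is identically zero, because $f$ has finitely many real zeros. Each is semidefinite, so its two roots coincide. Thus $B_{11}=B_{22}=:\beta$, $B_{12}=B_{21}=:\beta'$, $A_{11}=A_{22}=:\alpha$, $A_{12}=A_{21}=:\alpha'$, and
$$f=\big[(x-\alpha)(y-\beta')-(x-\alpha')(y-\beta)\big]\big[(x-\alpha)(y-\beta')+(x-\alpha')(y-\beta)\big].$$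
The second factor has leading term $2xy$, so it is a nonzero real form of bidegree $(1,1)$. It has a real zero for every real $y$, hence infinitely many. This is a contradiction.

So in all cases real points are dense in $S$, and Lemma 2(iii) gives a smooth real point in $Z$. This proves Theorem 2(a). $\blacksquare$

## 6. A nonreal stratum for three players

Lemma 2 holds for every $n$, so it is natural to repeat Section 5 for $n=3$. The point at which this fails is the treatment of a stratum on which one coordinate is a constant nonreal number. For two players a curve $\{x\}\times\mathbb P^1$ with $x$ nonreal was excluded because the jump equation (7) vanishes at real points forced by the payoffs. For three players nothing of this kind needs to hold. We compute $r$ for the game (2), with affine coordinates $x,y,w$ for players $1,2,3$; this computation is motivation and is not used later.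

By (4), $\mathcal N$ consists of the $(c,e,\phi)\in\mathbb C^3\times\mathbb C^3\times\mathbb C^2$ with
$$c_k(x-X^{(1)}_{klm})+e_l(y-X^{(2)}_{klm})+\phi_m(w-X^{(3)}_{klm})=0\quad\text{for all }k,l,m.$$
The payoffs do not depend on $m$, and $w-X^{(3)}_{klm}$ is nonzero for $l=1$ or for $l=2$. So $\phi_1=\phi_2=:\phi$. Comparing $l=2$ with $l=3$ gives $(e_2-e_3)(y-b_k)=0$ for all $k$, so $e_2=e_3$. There remain the equations
$$c_k(x-a_k)+e_1(y-a_k)+\phi(w-1)=0,\qquad c_k(x-b_k)+e_2(y-b_k)+\phi w=0,\qquad k=1,2,3.$$
Let $x\notin\{-1,0,1,3\}$. Then $c_k$ is determined by the first equation. Multiply the first by $x-b_k$, the second by $x-a_k$, subtract, and write $y-a_k=(y-x)+(x-a_k)$, $y-b_k=(y-x)+(x-b_k)$. The conditions become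
$$\lambda_1(x-b_k)+\lambda_2(x-a_k)+\lambda_3(x-a_k)(x-b_k)=0,\qquad k=1,2,3,$$
with $\lambda_1=(y-x)e_1+(w-1)\phi$, $\lambda_2=-(y-x)e_2-w\phi$, $\lambda_3=e_1-e_2$. The map $(e_1,e_2,\phi)\mapsto\lambda$ has determinant $-w(y-x)+(w-1)(y-x)=-(y-x)$. So for $y\neq x$, $r$ is the corank of
$$\begin{pmatrix}x&x+1&x(x+1)\\x-1&x&x(x-1)\\x-3&x-1&(x-1)(x-3)\end{pmatrix}.$$
Its determinant is
$$-2x^2(x-1)+(x+1)(x-1)(x-3)+x(x+1)^2=x^2+3 .$$
The upper left $2\times2$ minor is $x^2-(x^2-1)=1$, so the corank is at most $1$. Thus, for $x\notin\{-1,0,1,3\}$ and $y\ne x$, we have $r=1$ if $x^2=-3$ and $r=0$ otherwise. Hence $T_1$ has a component $S$ with closure $\{\sqrt{-3}\}\times\mathbb P^1\times\mathbb P^1$, which has no real point. Here $s+r=3$, so Lemma 2(ii) does not exclude it. To conclude, one must show that what lies over $S$ is a component of $\mathcal V_X$ and not part of a larger one. We do this directly in the coordinates $p$.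

## 7. A tangent-space test and two derivatives

**Lemma 3.** Let $Y\subseteq\mathbb C^N$ be the zero set of polynomials $f_\nu$, let $L\subseteq Y$ be closed and irreducible, let $p\in L$, and suppose $\dim\bigcap_\nu\ker df_\nu(p)\le\dim L$. Then $L$ is an irreducible component of $Y$.

*Proof.* Let $L\subseteq L'\subseteq Y$ with $L'$ closed and irreducible. The $f_\nu$ vanish on $L'$, so $T_pL'\subseteq\bigcap_\nu\ker df_\nu(p)$. Hence $\dim L'\le\dim T_pL'\le\dim L$, and $L'=L$. $\square$

*Example.* On $Y=\{xy=0\}\subseteq\mathbb C^2$ take $L=\{y=0\}$. At $p=(1,0)$ the differential is $dy$, with one-dimensional kernel, so $L$ is a component. At $p=(0,0)$ the differential is $0$ and the test gives nothing. The choice of $p$ matters.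

A dot denotes the derivative in a tangent direction $\dot p$.

**Lemma 4.**
(i) Suppose the rows of $M_1(p)$ are $(P_k,Q_k)=P_k(1,z)$ with $P=(P_k)_k\ne0$. Put $\omega_k=\dot Q_k-z\dot P_k$. If the derivatives of all $2\times 2$ minors of $M_1$ vanish, then $\omega=\mu P$ for some $\mu\in\mathbb C$.
(ii) Suppose $M_i$ has exactly two rows, equal at $p$ to $(\rho,\tau)$ and $(-\rho,-\tau)$. Let $(\Sigma,E)$ be the sum of the rows, as linear forms in $p$. Then $\det M_i$ has derivative $\rho\dot E-\tau\dot\Sigma$.

*Proof.* (i) Using $Q_k=zP_k$, the derivative of $P_kQ_{k'}-P_{k'}Q_k$ is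
$$\dot P_kzP_{k'}+P_k\dot Q_{k'}-\dot P_{k'}zP_k-P_{k'}\dot Q_k=P_k\omega_{k'}-P_{k'}\omega_k.$$
If all these vanish, $\omega$ is a multiple of the nonzero vector $P$. (ii) With first row $(F,H)$ as linear forms, $\det M_i=F(E-H)-(\Sigma-F)H=FE-\Sigma H$. At $p$ we have $E=\Sigma=0$, $F=\rho$, $H=\tau$, so the derivative is $\rho\dot E-\tau\dot\Sigma$. $\square$

## 8. The $3\times3\times2$ game

The idea is to find a real linear subspace on which the conditions of players 2 and 3 hold automatically, while player 1 leaves one *definite* binary quadratic form. Its two roots are conjugate and nonreal, and they give two conjugate linear subspaces of $\mathcal V_X$.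

**Step 1: coordinates.** We express all matrices through six sums. Put $\alpha_k=\sum_mp_{k1m}$ and $\beta_k=\sum_m(p_{k2m}+p_{k3m})$. Let $(P_k,Q_k)$, $(R_l,S_l)$, $(V_m,U_m)$ be the rows of $M_1,M_2,M_3$. By (2),
$$P_k=\alpha_k+\beta_k,\quad Q_k=a_k\alpha_k+b_k\beta_k,\quad R_1=\textstyle\sum\alpha_k,\quad S_1=\sum a_k\alpha_k,$$
$$R_2+R_3=\textstyle\sum\beta_k,\quad S_2+S_3=\sum b_k\beta_k,\quad V_1+V_2=\sum(\alpha_k+\beta_k),\quad U_1+U_2=\sum\alpha_k .$$

**Step 2: a real linear subspace on which only player 1 matters.** Impose
$$\textstyle\sum\alpha_k=\sum a_k\alpha_k=\sum\beta_k=\sum b_k\beta_k=0. \tag{8}$$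
Then $(R_1,S_1)=(0,0)$ and $(R_3,S_3)=-(R_2,S_2)$, so $\operatorname{rank}M_2\le1$. The two rows of $M_3$ add up to zero, so $\operatorname{rank}M_3\le1$. Put
$$u^0=(-1,2,-1),\qquad u^1=(-2,3,-1).$$
We have $\sum u^0_k=0$ and $\sum a_ku^0_k=1-1=0$, and $\sum u^1_k=0$ and $\sum b_ku^1_k=3-3=0$. Hence (8) means $\alpha=su^0$, $\beta=tu^1$ with $s,t\in\mathbb C$. Then
$$P=(-s-2t,\ 2s+3t,\ -s-t),\qquad Q=(s,\ 3t,\ -s-3t).$$
The rows of $M_1$ add up to zero, so $\operatorname{rank}M_1\le1$ if and only if $P_1Q_2-P_2Q_1=-2(s^2+3st+3t^2)$ vanishes. The form $s^2+3st+3t^2$ has discriminant $9-12=-3$, so it is definite.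

**Step 3: the subspace $Z$.** We choose one root. Let $z=\sqrt{-3}=i\sqrt3$ and $(s,t)=(2z,-(z+1))$. Indeed $4z^2-6z(z+1)+3(z+1)^2=z^2+3=0$. Define
$$\widehat Z=\{p\in\mathbb C^{18}:\ (\alpha,\beta)\in\mathbb C\cdot(2zu^0,\,-(z+1)u^1)\},\qquad Z=\mathbb P(\widehat Z). \tag{9}$$
The map $p\mapsto(\alpha,\beta)\in\mathbb C^6$ is surjective, so $\widehat Z$ is a linear subspace of codimension $5$ and dimension $13$, and $Z\cong\mathbb P^{12}$. By Step 2, $Z\subseteq\mathcal V_X$. Explicitly, for $(\alpha,\beta)=(2zu^0,-(z+1)u^1)$,
$$P=(2,\ z-3,\ 1-z),\qquad Q=(2z,\ -3z-3,\ z+3)=zP, \tag{10}$$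
where the last equality uses $z^2=-3$.

**Step 4: a good point.** To apply Lemma 3 we need a point of $\widehat Z$ at which the differentials are as independent as possible. Let $\alpha=2zu^0$, $\beta=-(z+1)u^1$, and let $p$ have
$$p_{k12}=\alpha_k,\qquad p_{121}=1,\qquad p_{k32}=\beta_k-\delta_{k1}\qquad(k=1,2,3),$$
all other coordinates being $0$. Its sums are the given $\alpha,\beta$, so $p\in\widehat Z$. Since $b_1=0$, row $2$ of $M_2$ is $(1,0)$, so the rows of $M_2$ are $(0,0),(1,0),(-1,0)$. Row $1$ of $M_3$ comes from $p_{121}$ alone and is $(1,0)$, so the rows of $M_3$ are $(1,0),(-1,0)$.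

**Step 5: $Z$ is a component.** We show that a vector $\dot p$ annihilated by the differentials at $p$ of all minors lies in $\widehat Z$. First we recover (8) for $\dot p$.

- Player 3, by Lemma 4(ii) with $(\rho,\tau)=(1,0)$: $\dot U_1+\dot U_2=0$, that is, $\sum\dot\alpha_k=0$.
- Player 2, rows $1,2$: the derivative of $R_1S_2-R_2S_1$ is $-\dot S_1$, so $\sum a_k\dot\alpha_k=0$.
- Player 2, rows $2,3$: the derivative of $R_2S_3-R_3S_2$ is $\dot S_3+\dot S_2$, so $\sum b_k\dot\beta_k=0$.
- Player 1, by Lemma 4(i): $\omega=\mu P$. Since $\sum P_k=0$, we get $0=\sum\omega_k=\sum\dot Q_k-z\sum\dot P_k$. By the previous three lines $\sum\dot Q_k=0$ and $\sum\dot P_k=\sum\dot\beta_k$. Since $z\ne0$, $\sum\dot\beta_k=0$.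

Hence $\dot\alpha=su^0$ and $\dot\beta=tu^1$ for some $s,t\in\mathbb C$. It remains to find the ratio of $s$ and $t$ from $\omega=\mu P$. Since $\omega_k=(a_k-z)su^0_k+(b_k-z)tu^1_k$, we have $\omega=-(sv^0+tv^1)$ with
$$v^0=\big((z-a_k)u^0_k\big)_k=(-(z+1),\,2z,\,1-z),\qquad v^1=\big((z-b_k)u^1_k\big)_k=(-2z,\,3(z-1),\,3-z).$$
We claim $v^1=\frac{2z}{z+1}v^0$. The first entries agree. For the second entries the claim says $3(z-1)(z+1)=4z^2$, that is, $z^2=-3$. The third entries agree because both vectors have entry sum $0$. So
$$-\Big(s+\frac{2z}{z+1}t\Big)v^0=\mu P.$$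
By (10), $P$ and $v^0$ have the same nonzero third entry $1-z$, but their first entries $2$ and $-(z+1)$ differ. So they are linearly independent, and $s=-\frac{2z}{z+1}t$. This says $(\dot\alpha,\dot\beta)\in\mathbb C(2zu^0,-(z+1)u^1)$, so $\dot p\in\widehat Z$. The common kernel of the differentials has dimension at most $\dim\widehat Z$, and by Lemma 3, $\widehat Z$ is an irreducible component of $\widehat{\mathcal V}_X$.

**Step 6: $Z$ is nonreal.** The conjugate $\bar Z$ is defined by the line $\mathbb C(2\bar zu^0,-(\bar z+1)u^1)$. Since $u^0,u^1$ are real and nonzero, the two lines coincide only if $z/(z+1)=\bar z/(\bar z+1)$, that is, if $z/(z+1)=1-1/(z+1)$ is real. It is not, because $z$ is not real. So $\bar Z\ne Z$, and Lemma 1 completes the proof of Theorem 1. $\blacksquare$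

## 9. A $3\times2\times2\times2$ game

The same idea works with only one player having three strategies, if there are four players. The definite form will be $P_1^2+P_2^2$.

**Step 1: the game.** Use indices $(k,l,m,r)$ and payoffs independent of $m,r$. Let $A_{11}=A_{21}=A_{32}=0$, $A_{12}=A_{22}=A_{31}=1$, and
$$X^{(1)}=X^{(4)}=A_{kl},\qquad X^{(2)}=\begin{cases}1&k=1\\-A_{2l}&k=2\\0&k=3,\end{cases}\qquad X^{(3)}=\begin{cases}A_{1l}&k=1\\1&k=2\\0&k=3.\end{cases}$$
Put $u_{kl}=\sum_{m,r}p_{klmr}$, $P_k=u_{k1}+u_{k2}$ and $Q_k=\sum_lA_{kl}u_{kl}$, so $Q_1=u_{12}$, $Q_2=u_{22}$, $Q_3=u_{31}$. The six forms $P_k,Q_k$ are coordinates on the $u$-space $\mathbb C^6$, and $(P_k,Q_k)$ are the rows of $M_1$. With $\Sigma=\sum p$ and $E_i=\sum X^{(i)}p$,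
$$\Sigma=P_1+P_2+P_3,\quad E_1=E_4=Q_1+Q_2+Q_3,\quad E_2=P_1-Q_2,\quad E_3=Q_1+P_2. \tag{11}$$
The rows of every $M_i$ add up to $(\Sigma,E_i)$.

**Step 2: the subspace.** If $\Sigma=E_1=E_2=E_3=0$, then the two rows of $M_i$ are opposite for $i=2,3,4$, so these matrices have rank at most $1$. For player 1 the rows add up to zero, so only the minor
$$P_1Q_2-P_2Q_1=P_1^2+P_2^2$$
remains. We take the root $P_2=-iP_1$:
$$\widehat Z=\{p\in\mathbb C^{24}:\ (P;Q)\in\mathbb C\cdot(1,-i,i-1;\ i,1,-1-i)\}. \tag{12}$$
On $\widehat Z$ we have $Q=iP$, and all forms in (11) vanish: $1-i+i-1=0$, $i+1-1-i=0$, $1-1=0$, $i-i=0$. So $Z=\mathbb P(\widehat Z)\subseteq\mathcal V_X$.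

**Step 3: a good point.** For the generator in (12), $u_{11}=P_1-Q_1=1-i$, $u_{21}=P_2-Q_2=-1-i$, $u_{31}=Q_3=-1-i$. Let $p_{1111}=1$, $p_{kl22}=u_{kl}-\delta_{(k,l),(1,1)}$, all other coordinates being $0$. Then $p\in\widehat Z$. The first rows of $M_3$ and $M_4$ come from $p_{1111}$ alone and are $(1,A_{11})=(1,0)$. The first row $(\rho_2,\tau_2)$ of $M_2$ has $\rho_2=u_{11}+u_{21}+u_{31}=-1-3i\ne0$.

**Step 4: $Z$ is a component.** Let $\dot p$ be annihilated by all differentials at $p$. Again we first recover the real linear equations.

- Players 3 and 4, by Lemma 4(ii): $\dot E_3=0$ and $\dot E_1=\dot E_4=0$.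
- Player 1, by Lemma 4(i) with $z=i$: $\omega=\mu(1,-i,i-1)$. Summing, $0=\sum\omega_k=\dot E_1-i\dot\Sigma$, so $\dot\Sigma=0$.
- Player 2, by Lemma 4(ii): $\rho_2\dot E_2=\tau_2\dot\Sigma=0$, so $\dot E_2=0$.

So $\dot Q_2=\dot P_1$ and $\dot Q_1=-\dot P_2$. Hence $\omega_1=-\dot P_2-i\dot P_1$ and $\omega_2=\dot P_1-i\dot P_2=i\omega_1$. But $\omega=\mu(1,-i,i-1)$ gives $\omega_2=-i\omega_1$. So $\omega_1=0$, and therefore $\dot P_2=-i\dot P_1$, $\dot Q_1=i\dot P_1$, $\dot Q_2=\dot P_1$. From $\dot\Sigma=0$ and $\dot E_1=0$ we get $\dot P_3=(i-1)\dot P_1$ and $\dot Q_3=(-1-i)\dot P_1$. So $\dot p\in\widehat Z$, and Lemma 3 shows that $Z$ is a component.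

**Step 5: $Z$ is nonreal.** The conjugate line is spanned by $(1,i,-i-1;-i,1,-1+i)$, which is not a multiple of the generator in (12). So $\bar Z\ne Z$.

## 10. Duplicated strategies and dummy players

It remains to spread the two examples over all formats in Theorem 2(b).

**Definition (property $(*)$).** A pair $(X,Z)$ has property $(*)$ if $Z$ is a nonreal component of $\mathcal V_X$; if for each $i$ the matrix $M_i$ is not identically zero on $\widehat Z$; and if each player $i$ has a strategy $q$ such that $X^{(i)}$ is nonconstant on the slice $\{j_i=q\}$.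

*Example.* Both examples have property $(*)$. At the points $p$ chosen in Sections 8 and 9 all $M_i(p)$ are nonzero. In the $3\times3\times2$ game, $X^{(1)}$ takes the values $-1,0$ on $k=1$; $X^{(2)}$ takes the values $-1,0,1$ on $l=1$; and $X^{(3)}$ takes the values $1,0$ on $m=1$. In the $3\times2\times2\times2$ game, $X^{(1)}$ takes the values $0,1$ on $k=1$; $X^{(2)}$ takes the values $1,0$ on $l=1$; $X^{(3)}$ takes the values $0,1$ on $m=1$; and $X^{(4)}$ takes the values $0,1$ on $r=1$.

**Lemma 5 (one more strategy).** If $(X,Z)$ satisfies $(*)$, then for each $i$ the format with $d_i$ replaced by $d_i+1$ also admits a pair satisfying $(*)$.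

*Proof.* **Step 1: duplicate a strategy.** Let $q$ be a strategy of player $i$ as in $(*)$. Let $X'$ arise from $X$ by giving player $i$ a new strategy $q'$ on which all payoff tables equal those on $q$. For a point $p$ of the new coordinate space let $v\in\mathbb C^{N/d_i}$ be its block $j_i=q'$, and let $u\in\mathbb C^N$ be obtained from $p$ by adding the block $q'$ to the block $q$. Then $p\leftrightarrow(u,v)$ is a real linear isomorphism.

**Step 2: the new equations.** We rewrite the conditions in terms of $(u,v)$. For $i'\ne i$ the blocks $q$ and $q'$ enter with the same payoffs, so $M'_{i'}(p)=M_{i'}(u)$. The matrix $M'_i(p)$ has the rows of $M_i(u)$, except that row $q$, call it $r_q(u)$, is replaced by the two rows $r_q(u)-\ell(v)$ and $\ell(v)$, where $\ell(v)=\big(\sum v,\sum X^{(i)}v\big)$ with $X^{(i)}$ taken on the slice $j_i=q$. Adding the second of these rows to the first does not change the rank. So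
$$\widehat{\mathcal V}_{X'}=\Big\{(u,v):\ u\in\widehat{\mathcal V}_X,\ \operatorname{rank}\binom{M_i(u)}{\ell(v)}\le1\Big\}. \tag{13}$$
Since $X^{(i)}$ is nonconstant on the slice, $\ell$ is surjective onto $\mathbb C^2$.

**Step 3: a vector bundle.** We describe (13) over the open set $O=\{u\in\widehat{\mathcal V}_X:M_i(u)\neq0\}$. For $u\in O$ the rows of $M_i(u)$ span a line in $\mathbb C^2$, and the condition in (13) says that $\ell(v)$ lies on this line. Choose linear coordinates $v_1,v_2,\dots$ with $\ell(v)=(v_1,v_2)$. On the open set where the first entry $h_1$ of some row $(h_1,h_2)$ of $M_i(u)$ is nonzero, the condition is $v_2=(h_2/h_1)v_1$; where $h_2\ne0$, it is $v_1=(h_1/h_2)v_2$. So locally over $O$ the set is a product with an affine space, that is, it is a vector bundle over $O$. The preimage of an irreducible set is covered by irreducible open pieces that meet pairwise, so it is irreducible. Hence the components of the part of $\widehat{\mathcal V}_{X'}$ over $O$ are the preimages of the components of $O$.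

**Step 4: the new component.** By $(*)$, $\widehat Z\cap O\ne\emptyset$, so $\widehat Z\cap O$ is a component of $O$. Let $\widehat Z'$ be the closure of its preimage. The part over $O$ is open in $\widehat{\mathcal V}_{X'}$, so $\widehat Z'$ is a component of $\widehat{\mathcal V}_{X'}$. The map $p\mapsto u$ is real, and it sends $\widehat Z'$ into $\widehat Z$ with image containing $\widehat Z\cap O$, hence dense. So $\bar Z'=Z'$ would imply $\bar Z=Z$, and $Z'$ is nonreal.

**Step 5: the rest of $(*)$.** For $i'\ne i$ we have $M'_{i'}(p)=M_{i'}(u)$, and the $u$ are dense in $\widehat Z$, so $M'_{i'}\not\equiv0$ on $\widehat Z'$. For player $i$, the rows of $M'_i(p)$ span the same space as those of $M_i(u)$ together with $\ell(v)$, which is nonzero for $u\in O$. The slice $\{j_i=q\}$ of $X'^{(i)}$ is unchanged, and the slices of the other players contain the old ones, so they stay nonconstant. $\square$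

**Lemma 6 (one more player).** If $\mathcal V_X$ has a nonreal component, so does $\mathcal V_{X'}$, where $X'$ has an additional player with any number $d_{n+1}\ge2$ of strategies and constant payoff $0$, all other payoffs being independent of $j_{n+1}$.

*Proof.* Let $\psi$ be summation over $j_{n+1}$. It is a surjective real linear map onto the coordinate space of $X$. The second column of $M'_{n+1}$ is zero, so its minors vanish identically. For $i\le n$ we have $M'_i(p)=M_i(\psi(p))$. So $\widehat{\mathcal V}_{X'}=\psi^{-1}(\widehat{\mathcal V}_X)\cong\widehat{\mathcal V}_X\times\ker\psi$. Its components are the sets $\psi^{-1}(\widehat Z)$. Since $\psi$ is real and surjective, $\psi^{-1}(\widehat Z)$ equals its conjugate only if $\widehat Z$ does. $\square$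

*Proof of Theorem 2(b).* Relabeling the players only permutes coordinates. Consider first a format with $n\ge3$ and at least two $d_i\ge3$; relabel so that $d_1,d_2\ge3$. Start from the $3\times3\times2$ game, apply Lemma 5 repeatedly to reach $d_1\times d_2\times d_3$, and then apply Lemma 6 once for each of the players $4,\dots,n$. Consider next a format with $n\ge4$ and at least one $d_i\ge3$; relabel so that $d_1\ge3$. Start from the $3\times2\times2\times2$ game, apply Lemma 5 repeatedly to reach $d_1\times d_2\times d_3\times d_4$, and then apply Lemma 6 for the players $5,\dots,n$. In both cases the resulting game has a nonreal component, and by Lemma 1 this component contains no smooth real point. $\blacksquare$
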